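\title{The max-inequality for spectral invariants fails on the two-sphere}

\begin{abstract}
We construct disjointly supported autonomous Hamiltonians $F_1,F_2$ on $S^2$, and on $S^2\times T^{2m}$ for every $m\ge 0$, whose Hamiltonian spectral invariants with respect to the fundamental class satisfy $c(F_1+F_2)>\max\{c(F_1),c(F_2)\}$. Thus the max-inequality for disjointly supported Hamiltonians does not hold on all closed symplectic manifolds. We also show that the triangle inequality $c(F_1+F_2;a*b)\le c(F_1;a)+c(F_2;b)$ is the optimal general bound when both invariants on the right are positive. The Hamiltonians are functions of the height on the sphere, and the proofs use only the formal properties of spectral invariants.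
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(M,\omega)$ be a closed symplectic manifold, let $QH_*(M)$ be its quantum homology with the quantum product $*$, and regard $H_*(M)$ as a subset of $QH_*(M)$. To a Hamiltonian $F:M\times S^1\to\mathbb R$ and a non-zero class $a\in QH_*(M)$ the spectral invariant of Oh and Schwarz assigns a real number $c(F;a)$: the action level at which $a$ appears in the Floer homology of $F$. Since $c$ is defined only for non-zero classes, the classes $a$, $b$ and $a*b$ are assumed non-zero throughout. Hamiltonians $F_1,F_2$ are \emph{disjointly supported} if the sets $\bigcup_{t\in S^1}\operatorname{supp}F_i(\cdot,t)\subset M$, $i=1,2$, are disjoint. The flows of such Hamiltonians do not interact, and it is natural to ask how $c(F_1+F_2;a*b)$ is controlled by $c(F_1;a)$ and $c(F_2;b)$.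

A finite-dimensional model suggests an answer. For a function $f:M\to\mathbb R$ and $0\ne a\in H_*(M)$, let $\ell(f;a)$ be the infimum of those $\lambda$ for which $a$ is represented by a cycle in $\{f<\lambda\}$; for connected $M$ one has $\ell(f;[M])=\max f$. If $a$ and $b$ are represented in open sets $U_1$ and $U_2$, then the intersection product $a\cdot b$ is represented in $U_1\cap U_2$. The inclusion $\{f_1<\lambda_1\}\cap\{f_2<\lambda_2\}\subset\{f_1+f_2<\lambda_1+\lambda_2\}$ therefore gives the triangle inequality $\ell(f_1+f_2;a\cdot b)\le\ell(f_1;a)+\ell(f_2;b)$. If the supports are disjoint, then at each point $f_1+f_2$ equals $f_1$ or $f_2$, so $\{f_1<\lambda\}\cap\{f_2<\lambda\}\subset\{f_1+f_2<\lambda\}$, and the sum improves to a maximum: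
\[
\ell(f_1+f_2;a\cdot b)\le\max\{\ell(f_1;a),\ell(f_2;b)\}.
\]
The triangle inequality holds for spectral invariants as well, and one would guess that the improvement does too. For disjointly supported $F_1,\dots,F_L$ and $a_1,\dots,a_L\in H_*(M)$, the \emph{max-inequality}
\[
c(F_1+\dots+F_L;\,a_1*\dots*a_L)\le\max_i c(F_i;a_i)
\]
has been proved in several special settings. The following question, which comes from the paper of Buhovsky and Tanny \cite{BT}, asks whether assumptions on the manifold or on the supports are needed at all.

\medskip
\noindent\textbf{Question.} \emph{Do there exist a closed symplectic manifold $(M,\omega)$, disjointly supported Hamiltonians $F_1,F_2$ and classes $a,b\in H_*(M)$ such that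
\[
c(F_1+F_2;a*b)>\max\{c(F_1;a),c(F_2;b)\}\,?
\]}

The answer is yes, already for $M=S^2$ and $a=b=[M]$. The fundamental class is the unit of $QH_*(M)$, so $[M]*[M]=[M]$, and we abbreviate $c(F)=c(F;[M])$.

\begin{theorem}\label{thm:example}
On the sphere of area $400$ there are disjointly supported autonomous Hamiltonians $F_1,F_2$ with
\[
c(F_1)\le 46,\qquad c(F_2)\le 40,\qquad c(F_1+F_2)\ge 49.9 .
\]
The same inequalities hold for the pullbacks of $F_1,F_2$ to $S^2\times T^{2m}$, for every $m\ge0$. In particular $c(F_1+F_2;[M]*[M])>\max\{c(F_1;[M]),c(F_2;[M])\}$ on each of these manifolds.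
\end{theorem}

What remains true in general is the triangle inequality.

\begin{proposition}\label{prop:general}
Let $(M,\omega)$ be a closed symplectic manifold, let $F_1,F_2$ be disjointly supported, and put $c_1=c(F_1;a)$ and $c_2=c(F_2;b)$. Then
\[
c(F_1+F_2;a*b)\le c_1+c_2 .
\]
Hence the max-inequality can fail only if $c_1>0$ and $c_2>0$, and always $c(F_1+F_2;a*b)\le 2\max\{c_1,c_2,0\}$.
\end{proposition}

When $c_1$ and $c_2$ are both positive, disjointness of the supports gives no better general bound.

\begin{theorem}\label{thm:sharp}
Let $x,y>0$, $A\ge 8(x+y)$ and $0<\eta<\min(x,y)$. On the sphere of area $A$ there are disjointly supported $F_1,F_2$ with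
\[
c(F_1)\le x,\qquad c(F_2)\le y,\qquad c(F_1+F_2)\ge x+y-\eta ,
\]
and then also $c(F_1)\ge x-\eta$ and $c(F_2)\ge y-\eta$. Consequently, with $c_1,c_2$ as in Proposition~\ref{prop:general}:
\begin{enumerate}
\item[(i)] for all $x,y>0$, the supremum of $c(F_1+F_2;a*b)$ over all closed manifolds and disjointly supported pairs with $0<c_1\le x$ and $0<c_2\le y$ equals $x+y$;
\item[(ii)] the supremum of $c(F_1+F_2;a*b)/\max\{c_1,c_2\}$ over pairs with $c_1,c_2>0$ equals $2$.
\end{enumerate}
\end{theorem}

The mechanism is a symmetry that the finite-dimensional model lacks. Let $u$ be the height function on $S^2$, normalized so that its flow makes one full turn in unit time. The double turn is a contractible loop of rotations, and this forces $c(f)=c(f+2u)$ for every function $f$ of the height. So $c(f)$ has two upper bounds, $\max f$ and $\max(f+2u)$, and nothing obliges $F_1$ and $F_2$ to be small by virtue of the same one. We make $c(F_1)$ small by the second bound and $c(F_2)$ small by the first, while both bounds are large for $F_1+F_2$. The work lies in showing that $c(F_1+F_2)$ is really large. For this we deform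 $F_1+F_2$ to a function whose invariant is pinned down by its value on the equator, and follow one isolated point of the action spectrum along the deformation.

Sections~\ref{sec:properties} and~\ref{sec:sphere} set up the tools. Sections~\ref{sec:example} and~\ref{sec:lower} carry out the argument with explicit numbers and prove Theorem~\ref{thm:example}; Section~\ref{sec:sharp} pushes the parameters to the extreme and proves Theorem~\ref{thm:sharp}.

\section{Spectral invariants}\label{sec:properties}

Let $\dim M=2n$ and write $F_t=F(\cdot,t)$. A \emph{capped loop} is a contractible loop $\gamma:S^1=\mathbb R/\mathbb Z\to M$ together with a disc $\bar\gamma:D^2\to M$ bounded by it, and its \emph{action} is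
\[
\int_0^1F_t(\gamma(t))\,dt-\int_{D^2}\bar\gamma^*\omega .
\]
The first variation of the action along a vector field $\xi$ is $\int_0^1\big(dF_t(\xi)-\omega(\xi,\dot\gamma)\big)dt$. We define the Hamiltonian vector field by $dF_t(\xi)=\omega(\xi,X_{F_t})$ and denote its flow by $\varphi_F^t$, so that the critical points of the action are the capped contractible $1$-periodic orbits. The set of their actions is the \emph{spectrum} $\mathrm{Spec}(F)$. Changing the capping changes the action by an element of the group $\omega(\pi_2(M))\subset\mathbb R$, and $(M,\omega)$ is called \emph{rational} if this group is discrete. The Hamiltonians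
\[
(F\#G)_t=F_t+G_t\circ(\varphi_F^t)^{-1},\qquad \bar F_t=-F_t\circ\varphi_F^t
\]
generate $\varphi_F^t\varphi_G^t$ and $(\varphi_F^t)^{-1}$; we use them only when they are $1$-periodic in $t$.

For non-degenerate $F$, the Floer complex is generated by capped orbits, its differential lowers the action, and its homology is identified with $QH_*(M)$. The number $c(F;a)$ is the infimum, over Floer cycles representing $a$, of the largest action occurring in the cycle; it is extended to all $F$ by continuity. Our examples live on $S^2$ and $S^2\times T^{2m}$, which are rational and monotone ($\omega$ is a positive multiple of $c_1$ on $\pi_2$), so ordinary Floer theory over any field applies to them. We use only the following standard properties (Oh; Schwarz; Usher; Entov--Polterovich; McDuff--Salamon \cite[Ch.~12]{MS}).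

\begin{enumerate}
\item[(P1)] \emph{Normalization and continuity.} $c(0)=0$, and
\[
\int_0^1\min(F_t-G_t)\,dt\le c(F)-c(G)\le\int_0^1\max(F_t-G_t)\,dt .
\]
In particular $c$ is monotone and $C^0$-continuous, $c(F)\le\int_0^1\max F_t\,dt$, and $c(F+r)=c(F)+r$ for constants $r$.
\item[(P2)] \emph{Triangle inequality.} $c(F\#G;a*b)\le c(F;a)+c(G;b)$.
\item[(P3)] \emph{Homotopy invariance.} If the paths $\varphi_F^t$ and $\varphi_G^t$, $0\le t\le1$, are homotopic in $\mathrm{Ham}(M,\omega)$ with fixed endpoints and $\int_0^1\!\int_MF_t\,\omega^n\,dt=\int_0^1\!\int_MG_t\,\omega^n\,dt$, then $c(F)=c(G)$.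
\item[(P4)] \emph{Spectrality.} If $M$ is rational, then $c(F)\in\mathrm{Spec}(F)$ for every $F$, and $\mathrm{Spec}(F)$ is closed of measure zero.
\end{enumerate}
In a convention where the invariant $c'$ is decreasing in the Hamiltonian, $c'(F)=c(-F)$ for autonomous $F$, and our examples are to be replaced by their negatives.

\begin{proof}[Proof of Proposition~\ref{prop:general}]
Let $U_1=\bigcup_t\operatorname{supp}F_1(\cdot,t)$. The vector field of $F_1$ vanishes at all times outside $U_1$, so $\varphi_{F_1}^t$ fixes the complement of $U_1$ pointwise and maps $U_1$ to itself. Since $F_2$ vanishes on $U_1$, we get $F_2(\cdot,t)\circ(\varphi_{F_1}^t)^{-1}=F_2(\cdot,t)$, that is, $F_1\#F_2=F_1+F_2$. Now (P2) gives the inequality. If $c_2\le0$, then $c_1+c_2\le c_1$, and likewise with the indices exchanged, so the max-inequality holds in these cases. Finally, $c_1+c_2\le2\max\{c_1,c_2\}$.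
\end{proof}

Properties (P1) and (P4) are often used together: if $F_s$ is a continuous family whose spectra lie in one fixed set of measure zero, then $c(F_s)$ is a continuous function with values in a set that contains no interval, hence constant. The following standard bound is proved in this way. Its point is that the bound does not depend on the size of $F$.

\begin{lemma}[displacement bound]\label{lem:displace}
Let $M$ be rational, let $K\subset M$ be closed, and suppose $\varphi_H^1(K)\cap K=\emptyset$. Then $c(F)\le\int_0^1(\max H_t-\min H_t)\,dt$ for every autonomous $F$ supported in $K$.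
\end{lemma}

\begin{proof}
We first let $F$ and $H$ act one after the other. Let $\lambda,\mu:[0,1]\to[0,1]$ be smooth, non-decreasing and onto, with $\lambda'$ supported in $(0,\frac12)$ and $\mu'$ supported in $(\frac12,1)$. Replacing $H_t$ by $\mu'(t)H_{\mu(t)}$ changes neither $\varphi_H^1$ nor $\int(\max H_t-\min H_t)\,dt$, so we may assume that $H_t=0$ for $t\le\frac12$ and for $t$ near $1$. The Hamiltonian $F^\lambda_t=\lambda'(t)F$ generates $\varphi_F^{\lambda(t)}$, which is homotopic to $\varphi_F^t$ through the paths $\varphi_F^{(1-\tau)t+\tau\lambda(t)}$, and it has the same total integral as $F$; so $c(F^\lambda)=c(F)$ by (P3).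

For $s\in[0,1]$ put $G_s=H+sF^\lambda$. As $\varphi_H^t=\mathrm{id}$ whenever $\lambda'(t)\ne0$, we have $G_s=H\#sF^\lambda$, with time-one map $\varphi_H^1\varphi_{sF}^1$. The flow of $sF$ fixes the complement of $K$ pointwise and preserves $K$. A fixed point $z$ of $\varphi_H^1\varphi_{sF}^1$ cannot lie in $K$, for then $\varphi_{sF}^1(z)\in K$ and $z=\varphi_H^1\varphi_{sF}^1(z)\notin K$. So the orbit of $z$ rests during the first half of the time at a point where $F=0$, and then follows $H$. It is therefore an orbit of $G_0=H$ with the same action for each capping. Thus $\mathrm{Spec}(G_s)\subset\mathrm{Spec}(H)$ for all $s$, and $c(G_1)=c(H)$. From the definitions, $\bar H\#G_1=\bar H\#(H\#F^\lambda)=F^\lambda$, so (P2) and (P1) give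
\[
c(F)=c(F^\lambda)\le c(\bar H)+c(G_1)=c(\bar H)+c(H)\le\int_0^1(-\min H_t)\,dt+\int_0^1\max H_t\,dt.\qedhere
\]
\end{proof}

\section{Functions of the height on the sphere}\label{sec:sphere}

Let $S^2$ be the round sphere of area $A$ with its area form $\omega$. Away from the poles $\omega=du\wedge d\theta$, where $\theta\in\mathbb R/\mathbb Z$ is the longitude and $u:S^2\to[-\frac A2,\frac A2]$ is a constant multiple of the Euclidean height. The equator is $\{u=0\}$, and $\int u\,\omega=0$. Rotations preserve $\omega$, and the rotations about an axis are generated by the height function along that axis, so $SO(3)\subset\mathrm{Ham}(S^2,\omega)$. A smooth function $f$ on $[-\frac A2,\frac A2]$ is identified with the autonomous Hamiltonian $f(u)$. The equation $df(\xi)=\omega(\xi,\dot\gamma)$ with $\xi=\partial_u$ and $\xi=\partial_\theta$ reads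
\begin{equation}\label{eq:flow}
\dot\theta=f'(u),\qquad\dot u=0 .
\end{equation}
The flow preserves $u$, so $f\#g=f+g$ for any two functions of $u$, and (P2) gives $c(f+g)\le c(f)+c(g)$.

\begin{lemma}[spectrum]\label{lem:spec}
For $f=f(u)$,
\[
\mathrm{Spec}(f)=\Big(\{f(\pm\tfrac A2)\}\cup\{f(u)-k(u+\tfrac A2):\ |u|<\tfrac A2,\ f'(u)=k\in\mathbb Z\}\Big)+A\mathbb Z .
\]
Modulo $A$, the action $f(u)-k(u+\frac A2)$ equals $f(u)-ku$ for even $k$ and $f(u)-ku+\frac A2$ for odd $k$.
\end{lemma}

\begin{proof}
By \eqref{eq:flow} the $1$-periodic orbits are the two poles and the loops $\theta=\theta_0+kt$ on the levels where $f'(u)=k$ is an integer. Cap such a loop by letting the height run from $-\frac A2$ to $u$ along meridians; the disc covers the region below level $u$ with degree $k$ and has area $k(u+\frac A2)$. Recapping changes the action by $\omega(\pi_2(S^2))=A\mathbb Z$. Finally $-k\frac A2$ is congruent to $0$ or $\frac A2$ modulo $A$ according to the parity of $k$.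
\end{proof}

The spectrum can be read off the graph of $f$: the number $f(u)-ku$ is the height at which the tangent line of slope $k$ crosses the vertical axis $u=0$. Even slopes contribute this intercept, and odd slopes contribute it shifted by $\frac A2$. When $A$ is large compared with the interesting part of the graph, the slopes $\pm1$ thus produce actions far away from the values of $f$.

\begin{lemma}[rotation]\label{lem:rot}
For $f=f(u)$ we have $c(f)=c(f+2u)$, and hence $c(f)\le\max(f+2u)$.
\end{lemma}

\begin{proof}
By \eqref{eq:flow}, $2u$ generates the loop $R_t$ of rotations that turns twice about the vertical axis. It is the square of a loop in $SO(3)$, and $\pi_1(SO(3))=\mathbb Z/2$, so there is a homotopy $R_t^\tau$ of based loops in $SO(3)$ from $R_t$ to the constant loop. The function $f+2u=f\#2u$ generates $\varphi_f^tR_t$, which is homotopic to $\varphi_f^t$ with fixed endpoints through $\varphi_f^tR_t^\tau$. Since $\int 2u\,\omega=0$, (P3) gives the equality, and (P1) gives the bound.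
\end{proof}

The lower bound comes from the equator, whose complement consists of two displaceable discs. By Lemma~\ref{lem:displace}, whatever $f$ does in these discs has a bounded effect on $c$, and a bounded effect disappears when $f$ is replaced by large multiples. This is the heaviness of the equator in the sense of Entov--Polterovich.

\begin{lemma}[equator]\label{lem:equator}
For $f=f(u)$ we have $c(f)\ge f(0)$.
\end{lemma}

\begin{proof}
Let $\kappa>0$ and choose $\tau>0$ with $f\ge f(0)-\kappa$ on $|u|\le\tau$. Choose smooth $\chi_\pm=\chi_\pm(u)\ge0$ supported in $K_\pm=\{\pm u\ge\tau/2\}$ and equal to $\max f-\min f$ on $\{\pm u\ge\tau\}$. Then $f\ge f(0)-\kappa-\chi_+-\chi_-$ everywhere. The half-turn about a horizontal axis sends $u$ to $-u$, so it displaces both $K_+$ and $K_-$. It is generated by one half of the height function along that axis, whose oscillation is $\frac A2$, so $c(N\chi_\pm)\le\frac A2$ for all $N\in\mathbb N$ by Lemma~\ref{lem:displace}. The triangle inequality gives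
\[
0=c(0)\le c(-N\chi_+-N\chi_-)+c(N\chi_+)+c(N\chi_-)\le c(-N\chi_+-N\chi_-)+A .
\]
Using it once more, together with (P1),
\[
N\,c(f)\ge c(Nf)\ge N(f(0)-\kappa)+c(-N\chi_+-N\chi_-)\ge N(f(0)-\kappa)-A .
\]
Divide by $N$, let $N\to\infty$, and then let $\kappa\to0$.
\end{proof}

\begin{example}\label{ex:linear}
We compute $c(su)$. For $0<|s|<1$ there is no integer slope, so $\mathrm{Spec}(su)=\pm\frac{sA}2+A\mathbb Z$. Lemma~\ref{lem:equator} and (P1) give $0\le c(su)\le\frac{|s|A}2$, and the only point of the spectrum in this interval is $\frac{|s|A}2$, because $-\frac{|s|A}2<0$ and $A-\frac{|s|A}2>\frac{|s|A}2$. By continuity $c(su)=\frac{|s|A}2$ for $|s|\le1$, and by Lemma~\ref{lem:rot} the function $s\mapsto c(su)$ has period $2$. Thus $c(su)=\max(su)$ for $|s|\le1$, as in the finite-dimensional model, but $c(2u)=0$ although $\max(2u)=A$. Since $c(u)=\frac A2\ne c(0)$, Lemma~\ref{lem:rot} fails with $u$ in place of $2u$. The scheme of this computation (trap $c$ between the value on the equator and the maximum, and find a single spectral value there) is the starting point of the lower bound in Section~\ref{sec:lower}.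
\end{example}

\section{The example and the upper bounds}\label{sec:example}

Since the spectrum depends only on where the slopes are integers, it is convenient to design piecewise linear functions and to round their corners.

\subsection*{Rounding} Let $\rho_\varepsilon\ge0$ be a smooth even function supported in $[-\varepsilon,\varepsilon]$ with integral $1$. The \emph{$\varepsilon$-rounding} of a continuous piecewise linear $g:\mathbb R\to\mathbb R$ is the smooth function $f(u)=\int g(u-t)\rho_\varepsilon(t)\,dt$. Thus $f(u)$ is a weighted average of the values of $g$ on $(u-\varepsilon,u+\varepsilon)$, and $f'(u)$ is a weighted average of its slopes there. This gives: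
\begin{enumerate}
\item[(R1)] rounding is linear and monotone in $g$, and it fixes affine functions because $\rho_\varepsilon$ is even;
\item[(R2)] $f(u)=g(u)$ and $f'(u)=g'(u)$ if $g$ is affine on $(u-\varepsilon,u+\varepsilon)$;
\item[(R3)] $|f-g|\le\Lambda\varepsilon$ if all slopes of $g$ lie in $[-\Lambda,\Lambda]$.
\end{enumerate}

\subsection*{The two Hamiltonians} Let $A=400$, so that $u\in[-200,200]$. We want $F_1$ to have a large maximum but small $\max(F_1+2u)$. A tall tent placed in the south achieves the first and costs nothing in the second, because $2u$ is very negative there; but $2u$ is large in the north, so $F_1$ must also descend there with slope below $-2$. Let $\psi_1$ be the piecewise linear function that vanishes for $u\le-100$, has vertices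
\[
(-100,0),\quad(-60,50),\quad(-20,0),\quad(23,0),
\]
and has slope $-\frac52$ for $u\ge23$. We want $F_2$ to have a small maximum and yet to raise $\max(F_1+F_2+2u)$, so we place a lower tent in the gap, toward its northern end. Let $\psi_2$ vanish outside $[-18,22]$ and have vertices
\[
(-18,0),\quad(6,40),\quad(22,0).
\]
Put $g_1=\psi_1+\psi_2$; see Figure~\ref{fig:profile}. Its vertices lie over $-100,-60,-20,-18,6,22,23$, and its consecutive slopes are $0,\frac54,-\frac54,0,\frac53,-\frac52,0,-\frac52$. Let $\varepsilon=\frac1{100}$ and let $F_1,F_2$ be the roundings of $\psi_1,\psi_2$. By (R2), $F_1$ is supported in $\{u\le-20+\varepsilon\}\cup\{u\ge23-\varepsilon\}$ and $F_2$ in $\{-18-\varepsilon\le u\le22+\varepsilon\}$. These sets are disjoint, and $F_1+F_2$ is the rounding of $g_1$ by (R1).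

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.08cm,y=0.05cm]
\draw[->] (-112,0)--(42,0) node[right] {$u$};
\draw[->] (0,-32)--(0,66);
\draw[very thick] (-110,0)--(-100,0)--(-60,50)--(-20,0)--(23,0)--(35,-30);
\draw[very thick,gray] (-18,0)--(6,40)--(22,0);
\draw[thick,dashed] (-60,50)--(0,48)--(6,40);
\draw[thick,dotted] (-8,62)--(35,-24);
\node[above] at (-60,50) {\small $(-60,50)$};
\node[right] at (6,42) {\small $(6,40)$};
\node[below left] at (24,0) {\small $23$};
\node[below] at (-100,0) {\small $-100$};
\node[below] at (-20,0) {\small $-20$};
\node[left] at (-82,26) {$\psi_1$};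
\node[left] at (-6,22) {$\psi_2$};
\node[above] at (-30,49) {$g_0$};
\node[left] at (-8,62) {\small $46-2u$};
\end{tikzpicture}
\caption{The profiles on the sphere of area $400$, for $u$ between $-110$ and $35$ (the axes have different scales). The graph of $\psi_1$ (black) stays below the dotted line $46-2u$, while the peak of $\psi_2$ (gray) rises above it. The function $g_0$ agrees with $g_1=\psi_1+\psi_2$ outside $[-60,6]$ and follows the dashed bridge between the two peaks.}
\label{fig:profile}
\end{figure}

\subsection*{Upper bounds} The function $\psi_1+2u$ has slopes $2,\frac{13}4,\frac34,2$ up to $u=23$ and slope $-\frac12$ afterwards, so its maximum is its value $46$ at $u=23$. By (R1), $F_1+2u$ is its rounding and is at most $46$, so Lemma~\ref{lem:rot} gives $c(F_1)\le46$. By (P1) and (R1), $c(F_2)\le\max F_2\le40$.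

For the sum both bounds are worse. We have $\max g_1=50$. The function $g_1+2u$ increases up to $u=6$, where it equals $52$, decreases to $44$ at $u=22$, increases to $46$ at $u=23$ and then decreases, so $\max(g_1+2u)=52$. The two bounds allow $c(F_1+F_2)$ to be close to $50$, and we must show that it is.

\section{The lower bound}\label{sec:lower}

Lemma~\ref{lem:equator} cannot be applied directly. On the equator $F_1+F_2$ equals $F_1$ or $F_2$, so the bound it gives never exceeds $\max\{c(F_1),c(F_2)\}$; in our case it is $30$. We therefore start from a function $g_0$ that is almost maximal on the equator, for which the scheme of Example~\ref{ex:linear} applies, and deform it to $g_1$. The invariant moves continuously inside the spectrum, so it cannot leave the value $50$ as long as no other spectral value comes close.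

\subsection*{The spectrum of a rounded function} For piecewise linear $g$ and $v\in\mathbb R$, let $\partial g(v)$ be the closed interval whose endpoints are the left and right slopes of $g$ at $v$; it is a single point unless $v$ is a vertex. In analogy with Lemma~\ref{lem:spec} define
\[
S(g)=\Big(\{g(\pm\tfrac A2)\}\cup\{g(v)-k(v+\tfrac A2):\ |v|<\tfrac A2,\ k\in\partial g(v)\cap\mathbb Z\}\Big)+A\mathbb Z .
\]
This set can be computed exactly, and it approximates the spectrum of the rounding with an error that is uniform in families.

\begin{lemma}\label{lem:round}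
Let $P\subset(-\frac A2,\frac A2)$ be a finite set whose points are more than $2\varepsilon$ apart. Let $g$ be continuous, affine on each component of $\mathbb R\setminus P$, with slopes in $[-\Lambda,\Lambda]$, and let $f$ be its $\varepsilon$-rounding. Then every point of $\mathrm{Spec}(f)$ lies within $4\Lambda\varepsilon$ of a point of $S(g)$.
\end{lemma}

\begin{proof}
We use Lemma~\ref{lem:spec}. For the poles apply (R3). Let $|u|<\frac A2$ and $f'(u)=k\in\mathbb Z$. If $(u-\varepsilon,u+\varepsilon)$ contains no point of $P$, then $f(u)=g(u)$ and $g'(u)=k$ by (R2), and the action lies in $S(g)$. Otherwise the interval contains exactly one point $v\in P$. Then $k$ is an average of the two slopes at $v$, so $k\in\partial g(v)$ and $|k|\le\Lambda$. The function $G(t)=g(t)-k(t+\frac A2)$ is $2\Lambda$-Lipschitz, and by (R1) the action $f(u)-k(u+\frac A2)$ is an average of values of $G$ at points within $2\varepsilon$ of $v$. So it lies within $4\Lambda\varepsilon$ of $G(v)\in S(g)$.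
\end{proof}

\begin{proposition}[continuation]\label{prop:cont}
Let $g_0,g_1$ satisfy the hypotheses of Lemma~\ref{lem:round} with the same $P$, $\varepsilon$ and $\Lambda$. Put $g_s=(1-s)g_0+sg_1$ for $s\in[0,1]$, let $f_s$ be its $\varepsilon$-rounding, and let $\delta=4\Lambda\varepsilon$. Suppose that $h\in\mathbb R$ and $r>2\delta$ satisfy
\begin{enumerate}
\item[(a)] $g_0\le h$ and $S(g_0)\cap(g_0(0)-r,\,h+r)\subset\{h\}$;
\item[(b)] $S(g_s)\cap(h-r,\,h+r)\subset\{h\}$ for all $s\in[0,1]$.
\end{enumerate}
Then $|c(f_1)-h|\le\delta$.
\end{proposition}

\begin{proof}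
Each $g_s$ satisfies the hypotheses of Lemma~\ref{lem:round}, so by (P4) there is $\zeta_s\in S(g_s)$ with $|c(f_s)-\zeta_s|\le\delta$.

For $s=0$, Lemma~\ref{lem:equator}, (R3), (P1) and (R1) give $g_0(0)-\frac\delta4\le f_0(0)\le c(f_0)\le h$. Hence $g_0(0)-\frac54\delta\le\zeta_0\le h+\delta$, and since $r>2\delta$, hypothesis (a) forces $\zeta_0=h$. So $|c(f_0)-h|\le\delta<\frac r2$.

For any $s$ with $|c(f_s)-h|\le\frac r2$ we have $|\zeta_s-h|\le\frac r2+\delta<r$, so $\zeta_s=h$ by (b), and $|c(f_s)-h|\le\delta$. In particular $|c(f_s)-h|$ never equals $\frac r2$. It is continuous in $s$, because $|c(f_s)-c(f_{s'})|\le|s-s'|\max|f_1-f_0|$ by (P1), and it is less than $\frac r2$ at $s=0$. By the intermediate value theorem it is less than $\frac r2$ at $s=1$, hence at most $\delta$.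
\end{proof}

\subsection*{Proof of Theorem~\ref{thm:example} on the sphere}
It remains to show $c(F_1+F_2)\ge49.9$. Let $g_0$ agree with $g_1$ outside $[-60,6]$ and have vertices $(-60,50)$, $(0,48)$, $(6,40)$ there. The slopes of this bridge are $-\frac1{30}$ and $-\frac43$. They are negative, so the bridge has no critical values near $50$, and they exceed $-2$, so it has no tangent line of slope $-2$; the second condition can be met because the value $52$ of $g_1+2u$ at $u=6$ exceeds $48$. Take $P=\{-100,-60,-20,-18,0,6,22,23\}$, $\Lambda=\frac52$ and $\varepsilon=\frac1{100}$, so that $\delta=0.1$. We verify (a) and (b) with $h=50$ and $r=1$.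

All slopes of $g_s$ lie in $[-\frac52,\frac53]$, so only $k\in\{-2,-1,0,1\}$ occur in $S(g_s)$. For $v>23$ the slope $-\frac52$ is not an integer, for $v<-100$ the slope is $0$, and $0\le g_s\le50$ on $(-\infty,23]$. All congruences are modulo $400$.
\begin{itemize}
\item \emph{Poles.} $g_s(-200)=0$ and $g_s(200)=-\frac52\cdot177=-442.5\equiv357.5$.
\item \emph{$k=\pm1$.} Here $-100\le v\le23$, and the action is congruent to $g_s(v)-kv+200$. This number lies in $[177,350]$ for $k=1$ and in $[100,273]$ for $k=-1$.
\item \emph{$k=-2$.} To the left of $6$ all slopes are at least $-\frac43$, and to the right they are $-\frac52,0,-\frac52$. So $v\in\{6,22,23\}$, where $g_s=g_1$, and the action is congruent to $g_1(v)+2v\in\{52,44,46\}$.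
\item \emph{$k=0$.} The action is $g_s(v)$. For $v\le-100$ it is $0$. On $(-100,-60)$ the slope is $\frac54$. At $v=-60$ the value is $50$. On $(-60,-20)$ the slope is $-\frac{1-s}{30}-\frac{5s}4<0$. On $[-20,23]$ we have $g_1\le40$ and $g_0\le g_0(-20)=\frac{146}3$, because $g_0$ is non-increasing on $[-60,\infty)$; so there the values lie in $[0,\frac{146}3]$. For $s=0$ we can say more: all slopes on $(-60,22)$ are negative, so only $v\in[22,23]$ remains, with value $0$.
\end{itemize}
Altogether,
\[
\begin{aligned}
S(g_0)&\subset\big(\{0,44,46,50,52\}\cup[100,357.5]\big)+400\mathbb Z,\\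
S(g_s)&\subset\big([0,\tfrac{146}3]\cup\{50,52\}\cup[100,357.5]\big)+400\mathbb Z .
\end{aligned}
\]
The first set meets $(g_0(0)-1,51)=(47,51)$ only in $50$, and $g_0\le50$; this is (a). The second meets $(49,51)$ only in $50$, since $\frac{146}3<49$; this is (b). Proposition~\ref{prop:cont} gives $c(F_1+F_2)=c(f_1)\ge49.9>46\ge\max\{c(F_1),c(F_2)\}$. \qed

\begin{remark}
Hypothesis (b) is where $F_2$ does its work. Deform $g_1$ to $\psi_1$ through $\psi_1+t\psi_2$. The value $50$ lies in $S(\psi_1+t\psi_2)$ for all $t$, yet $c$ falls from at least $49.9$ to at most $46$. There is no contradiction: for $t\ge\frac45$ the slope $-2$ occurs at the vertex $u=6$, and its action $12+40t$ passes through $50$ at $t=\frac{19}{20}$.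
\end{remark}

\subsection*{Proof of Theorem~\ref{thm:example} on $S^2\times T^{2m}$}
Let $M=S^2\times T^{2m}$ with a product symplectic form, and let $u$ denote the pullback of the height. Since $\pi_2(M)=\pi_2(S^2)$, the manifold is monotone and rational with $\omega(\pi_2(M))=A\mathbb Z$, so (P1)--(P4) and Lemma~\ref{lem:displace} apply. The argument above used the sphere only through Lemmas~\ref{lem:spec}, \ref{lem:rot} and~\ref{lem:equator}, and these hold on $M$. The flow of $f(u)$ is $\varphi_f^t\times\mathrm{id}$, so its $1$-periodic orbits are products of orbits in $S^2$ with constants; they are contractible and have the same actions, which gives Lemma~\ref{lem:spec}. The loop $R_t\times\mathrm{id}$ generated by $2u$ contracts through $R_t^\tau\times\mathrm{id}$, and $2u$ has zero mean by Fubini's theorem, which gives Lemma~\ref{lem:rot}. The sets $K_\pm\times T^{2m}$ are displaced by the product of the half-turn with the identity, generated by the pullback of the same function, which gives Lemma~\ref{lem:equator}. The pullbacks of $F_1$ and $F_2$ have disjoint supports, and the three inequalities follow. \qed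

\section{Sharpness of the triangle inequality}\label{sec:sharp}

Consider a profile of the same shape in which $\psi_1$ starts its descent at $u=w$ and $\psi_2$ has height $y$ with its peak at $u=q<w$. Then $c(F_1)\le2w$ and $c(F_2)\le y$, while Lemma~\ref{lem:rot} bounds $c(F_1+F_2)$ by the larger of $y+2q$ and $2w$. In the example $2w=46$, $y=40$ and $y+2q=52$. To approach the sum $2w+y$ we must move the peak $q$ close to $w$, which makes the northern side of $\psi_2$ steep, of slope $-\sigma$ with $\sigma$ large. The price is that all integers $k$ with $-\sigma<k\le-2$ now occur at the three northern vertices. Their actions form a finite set modulo $A$ that does not depend on the deformation parameter $s$ or on the height $h$ of the southern tent, so a generic choice of $h$ avoids it.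

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
\emph{Parameters.} Choose a non-integer $\sigma>16y/\eta$; then $\sigma>16$. Put
\[
w=\tfrac x2,\qquad w_1=w-\tfrac y\sigma,\qquad q=w-\tfrac{2y}\sigma .
\]
Since $\frac{2y}\sigma<\frac\eta8<\frac x8$, we have $q>0$ and $y+2q=x+y-\frac{4y}\sigma>x+y-\frac\eta4$. Let $V$ be the finite set consisting of $0$, $-\sigma(\frac A2-w)$ and, for all integers $k$ with $-\sigma<k\le-2$, the numbers
\[
y-k(q+\tfrac A2),\qquad -k(w_1+\tfrac A2),\qquad -k(w+\tfrac A2),
\]
and let $W=V+A\mathbb Z$, a closed discrete subset of $\mathbb R$. Choose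
\[
h\in\big(x+y-\tfrac\eta2,\ y+2q\big)\setminus W .
\]
Then $y<h<x+y$, the first inequality because $\frac\eta2<x$. Choose $e\in(y,h)$ so close to $h$ that $[e,h]\cap W=\emptyset$; it will be the value of $g_0$ on the equator. Put $p=\frac23(h+y)$.

\emph{The profiles.} Let $\psi_1$ vanish on the far left, have vertices
\[
(-p-\tfrac23h,\,0),\quad(-p,\,h),\quad(-\tfrac23y,\,0),\quad(w,\,0),
\]
and slope $-\sigma$ for $u\ge w$. Let $\psi_2$ vanish outside $[q-\frac23y,w_1]$ and have vertices
\[
(q-\tfrac23y,\,0),\quad(q,\,y),\quad(w_1,\,0).
\]
The value of $p$ is chosen so that $-p+\frac23h=-\frac23y$; thus the southern tent has slopes $\pm\frac32$, ends south of the equator, and is separated from the support of $\psi_2$ by a gap of length $q$. We have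
\[
-2(x+y)<-p-\tfrac23h<-p<-\tfrac23y<q-\tfrac23y<q<w_1<w<2(x+y)\le\tfrac A4,
\]
where the first inequality holds because $p+\frac23h=\frac{4h+2y}3$ and $h,y<x+y$. The consecutive slopes of $g_1=\psi_1+\psi_2$ are $0,\frac32,-\frac32,0,\frac32,-\sigma,0,-\sigma$. Let $g_0$ agree with $g_1$ outside $[-p,q]$ and have vertices $(-p,h)$, $(0,e)$, $(q,y)$ there. Both slopes $\frac{e-h}p$ and $\frac{y-e}q$ of the bridge lie in $(-2,0)$, since $0<h-e<h<2p$ and $0<e-y<h-y<2q$. Let $P$ consist of $0$ and the abscissas of the seven vertices of $g_1$, and take $\Lambda=\sigma$. Let $F_1,F_2$ be the $\varepsilon$-roundings of $\psi_1,\psi_2$, where $\varepsilon$ is so small that the points of $P$ are more than $2\varepsilon$ apart; it will be decreased once more below. Then $F_1$ is supported in $\{u\le-\frac23y+\varepsilon\}\cup\{u\ge w-\varepsilon\}$ and $F_2$ in $\{q-\frac23y-\varepsilon\le u\le w_1+\varepsilon\}$, and these sets are disjoint.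

\emph{Upper bounds.} We have $c(F_2)\le\max\psi_2=y$. The function $\psi_1+2u$ has slopes $2,\frac72,\frac12,2$ up to $u=w$ and slope $2-\sigma<0$ afterwards, so $c(F_1)\le2w=x$ by Lemma~\ref{lem:rot} and (R1).

\emph{The sets $S(g_s)$.} Let $g_s=(1-s)g_0+sg_1$. To the left of $q$ its slopes lie in $(-2,\frac32]$, and to the right $g_s=g_1$ has slopes $-\sigma,0,-\sigma$ with $\sigma\notin\mathbb Z$. So integer slopes satisfy $-\sigma<k\le1$ and occur only for $v\le w$, where $0\le g_s\le h$. Put $m=\max\{g_0(-\frac23y),y\}$. Then $m<h$, as $g_0$ strictly decreases on $[-p,0]$.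
\begin{itemize}
\item \emph{Poles.} The values are $0$ and $-\sigma(\frac A2-w)$, both in $V$.
\item \emph{$k\le-2$.} Then $v\in\{q,w_1,w\}$, where $g_s$ equals $y,0,0$, so the action lies in $V$.
\item \emph{$k=\pm1$.} Then $-p-\frac23h\le v\le w$, so $|v|\le\frac A4$, and $0\le g_s(v)\le h<\frac A8$. The action is congruent to $g_s(v)-kv+\frac A2\in[\frac A4,\frac{7A}8]$. This is where $A\ge8(x+y)$ is used.
\item \emph{$k=0$.} For $v<-p$ the slope $0$ occurs only where $g_s=0$. At $v=-p$ the value is $h$. On $(-p,-\frac23y)$ the slope is $(1-s)\frac{e-h}p-\frac32s<0$. On $[-\frac23y,w]$ we have $g_1\le y$ and $g_0\le g_0(-\frac23y)$, since $g_0$ is non-increasing on $[-p,\infty)$; so the values lie in $[0,m]$. For $s=0$ all slopes on $(-p,w_1)$ are negative, and only $v\in[w_1,w]$ remains, with value $0$.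
\end{itemize}
Since $0\in V$, we obtain
\[
S(g_0)\subset W\cup\big(\big(\{h\}\cup[\tfrac A4,\tfrac{7A}8]\big)+A\mathbb Z\big),\qquad
S(g_s)\subset W\cup\big(\big([0,m]\cup\{h\}\cup[\tfrac A4,\tfrac{7A}8]\big)+A\mathbb Z\big).
\]

\emph{Lower bound.} Choose $r>0$ with $r\le h-m$, $r\le x+y-h$ and $(e-r,h+r)\cap W=\emptyset$; the last condition holds for small $r$ because $W$ is closed and misses $[e,h]$. The interval $(e-r,h+r)$ contains $e>0$ but not $0\in W$, and $h+r\le x+y\le\frac A8$, so it is contained in $(0,\frac A8)$. This interval misses $[\frac A4,\frac{7A}8]+A\mathbb Z$ and all nontrivial translates of $[0,m]\cup\{h\}$ by $A\mathbb Z$. Hence $S(g_0)\cap(e-r,h+r)\subset\{h\}$, which with $g_0(0)=e$ and $g_0\le h$ is hypothesis (a) of Proposition~\ref{prop:cont}. The smaller interval $(h-r,h+r)$ also misses $[0,m]$ because $h-r\ge m$, which gives (b). Decrease $\varepsilon$ so that $\delta=4\sigma\varepsilon<\frac12\min(r,\eta)$. As $F_1+F_2$ is the rounding of $g_1$, the proposition yields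
\[
c(F_1+F_2)\ge h-\delta>x+y-\tfrac\eta2-\tfrac\eta2=x+y-\eta .
\]

\emph{Consequences.} Proposition~\ref{prop:general} gives $c(F_1)\ge c(F_1+F_2)-c(F_2)\ge x-\eta>0$ and $c(F_2)\ge c(F_1+F_2)-c(F_1)\ge y-\eta>0$. So for given $x,y$, any $A\ge8(x+y)$ and any $\eta<\min(x,y)$, the pair is admissible in (i) with $a=b=[S^2]$, and letting $\eta\to0$ shows that the supremum is at least $x+y$; it is at most $x+y$ by Proposition~\ref{prop:general}. For (ii), that proposition bounds the ratio by $(c_1+c_2)/\max\{c_1,c_2\}\le2$, and the pairs with $x=y$ have ratio at least $(2x-\eta)/x$, which tends to $2$ as $\eta\to0$.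
\end{proof}

\begin{thebibliography}{9}

\bibitem{BT}
Lev Buhovsky and Shira Tanny,
\emph{A local-to-global inequality for spectral invariants and an energy dichotomy for Floer trajectories},
arXiv:2212.01872 (2022).

\bibitem{MS}
McDuff and Salamon,
\emph{$J$-holomorphic Curves and Symplectic Topology},
2nd ed.

\end{thebibliography}
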